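# Spectral synthesis and Lipschitz maps on virtual persistence diagrams

These notes concern the following question, from Charles Fanning and Mehmet Emin Aktas, "On the Spectral Synthesis of Lipschitz Vectorizations of Persistence Diagrams", arXiv:2607.16957 (2026). A Lipschitz map on the group of virtual persistence diagrams is restricted to well-separated subfamilies of diagrams. Is the restriction always a limit of polynomials times exponentials, all taken from the translation-invariant space that it generates? When only finitely many points are involved, the group is $\mathbb Z^n$ and the answer is yes, for any function at all. We prove this first, then ask what changes.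

## 1. Translation-invariant spaces of functions on $\mathbb Z^n$

Let $G$ be a discrete abelian group, and let $\mathbb C^G$ be the space of all functions $G\to\mathbb C$ with the topology of pointwise convergence.

**Definition (variety).** A *variety* is a closed, translation-invariant linear subspace of $\mathbb C^G$. The variety generated by a family of functions is the smallest variety containing it.

**Definition (exponential monomial).** An *exponential monomial* is a function $x\mapsto P(a_1(x),\dots,a_n(x))\,m(x)$, where $P$ is a complex polynomial, the $a_i\colon G\to\mathbb C$ are additive homomorphisms, and $m\colon G\to\mathbb C^\times$ is a homomorphism.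

**Definition (synthesizable).** A variety $V$ is *synthesizable* if it is the closure of the linear span of the exponential monomials it contains.

It is convenient to let the group ring $R=\mathbb C[G]$ act on functions by
$$(\mu\varphi)(x)=\sum_{g}\mu(g)\,\varphi(x+g),$$
so that $\delta_g$ acts as translation by $g$, and $\delta_g\delta_h=\delta_{g+h}$. Each $\mu\in R$ acts as a finite linear combination of translations. So these operators are continuous, commute with each other and with translations, and map every variety into itself.

Two examples on $G=\mathbb Z$, where $R=\mathbb C[t,t^{-1}]$ and $t$ acts as $\varphi(k)\mapsto\varphi(k+1)$: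

* The function $\varphi(k)=k$ generates $\operatorname{span}\{1,k\}$, since $\varphi(k+1)-\varphi(k)=1$. Both $1$ and $k$ are exponential monomials, so this variety is synthesizable.
* The function equal to $1$ at $0$ and $0$ elsewhere generates all of $\mathbb C^{\mathbb Z}$, since the finitely supported functions are dense. This variety is synthesizable too: a continuous functional on $\mathbb C^{\mathbb Z}$ has the form $\varphi\mapsto\sum_k\mu(k)\varphi(k)$ with $\mu$ finitely supported (shown below), and if it kills every exponential $k\mapsto\zeta^k$, then the Laurent polynomial $\sum\mu(k)\zeta^k$ vanishes on $\mathbb C^\times$, so $\mu=0$.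

The second example shows the general method: pass to annihilators in $R$.

**Theorem 1 (Lefranc, C. R. Acad. Sci. Paris 246 (1958), 1951–1953).** Every variety in $\mathbb C^{\mathbb Z^n}$ is synthesizable.

**Step 1: duality.** This step translates varieties into ideals. Pair $R$ with $\mathbb C^G$ by $\langle\mu,\varphi\rangle=(\mu\varphi)(0)=\sum_g\mu(g)\varphi(g)$.

A linear functional on $R$ is determined by its arbitrary values on the basis $(\delta_g)$, so $\mathbb C^G$ is the full algebraic dual of $R$. Conversely, let $\ell$ be a continuous functional on $\mathbb C^G$. It is bounded by $1$ on a neighborhood of $0$ of the form $\{\varphi:|\varphi(g)|<\eta,\ g\in S\}$ with $S$ finite. Hence it is bounded on the linear space of functions vanishing on $S$, and so is zero there. Thus $\ell(\varphi)$ depends only on $\varphi|_S$, and $\ell=\langle\mu,\cdot\rangle$ for some $\mu\in R$. So $R$ is the topological dual of $\mathbb C^G$. This gives two facts.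

* For every linear subspace $J\subseteq R$ we have $J^{\perp\perp}=J$: if $r\notin J$, some linear functional on $R$ vanishes on $J$ but not at $r$, and every linear functional is an element of $\mathbb C^G$.
* For every linear subspace $S\subseteq\mathbb C^G$ the closure of $S$ is $S^{\perp\perp}$, by Hahn–Banach.

Let $V$ be a variety and $I=V^\perp$. Since $(\mu\varphi)(x)=\langle\mu,\delta_x\varphi\rangle$ and $V$ is translation-invariant,
$$I=\{\mu\in R:\ \mu\varphi=0\ \text{for all }\varphi\in V\}.$$
This is an ideal, and $V=I^\perp$ because $V$ is closed. In the same way, for any ideal $J$, we have $\varphi\in J^\perp$ if and only if $\mu\varphi=0$ for all $\mu\in J$, because $(\mu\varphi)(x)=\langle\delta_x\mu,\varphi\rangle$ and $\delta_x\mu\in J$.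

If $I=R$, then $V=0$ and there is nothing to prove. Otherwise, for each maximal ideal $M\supseteq I$ and each $k\ge1$ put
$$W_{M,k}=(I+M^k)^\perp=\{\varphi\in V:\ M^k\varphi=0\}.$$

So far $G$ was arbitrary. From now on $G=\mathbb Z^n$, so $R=\mathbb C[t_1^{\pm1},\dots,t_n^{\pm1}]$.

**Step 2: every element of $W_{M,k}$ is an exponential monomial.** By the Nullstellensatz, $R/M=\mathbb C$, so $M$ is the kernel of an algebra homomorphism $\chi\colon R\to\mathbb C$. Put $m(g)=\chi(\delta_g)$. Since $\delta_g$ is a unit, $m\colon G\to\mathbb C^\times$ is a homomorphism, and $\delta_g-m(g)\delta_0\in M$ for all $g$.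

Let $\varphi\in W_{M,k}$ and $\psi=\varphi/m$. Then
$$\big((\delta_g-m(g)\delta_0)\varphi\big)(x)=m(g)\,m(x)\,\big(\psi(x+g)-\psi(x)\big).$$
Write $\Delta_g\psi(x)=\psi(x+g)-\psi(x)$. Applying the formula $k$ times, and using $M^k\varphi=0$, we see that all $k$-fold differences $\Delta_{g_1}\cdots\Delta_{g_k}\psi$ vanish.

We claim that $\psi$ is a polynomial in the coordinates (Newton's interpolation formula). For $\alpha\in\mathbb Z_{\ge0}^n$ let $\Delta^\alpha=\prod_j\Delta_{e_j}^{\alpha_j}$ and $\binom x\alpha=\prod_j\binom{x_j}{\alpha_j}$, a polynomial in $x$. We have $\Delta^\beta\binom{x}{\alpha}=\binom{x}{\alpha-\beta}$, read as $0$ if some $\beta_j>\alpha_j$. So $(\Delta^\beta\binom{\cdot}{\alpha})(0)$ is $1$ if $\alpha=\beta$ and $0$ otherwise. Put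
$$p(x)=\sum_{|\alpha|<k}(\Delta^\alpha\psi)(0)\binom x\alpha .$$
Each difference lowers the degree of a polynomial, so all $k$-fold differences of $p$ vanish. Hence $\eta=\psi-p$ has vanishing $k$-fold differences, and $\Delta^\beta\eta(0)=0$ for all $|\beta|<k$. Such an $\eta$ is zero, by induction on $k$. For $k=0$ the hypothesis reads $\eta=0$. For $k\ge1$, each $\Delta_{e_j}\eta$ satisfies the hypothesis for $k-1$, hence is $0$. So $\eta$ is constant, and $\eta(0)=0$.

The coordinates of $\mathbb Z^n$ are additive homomorphisms, so $\varphi=\psi m=pm$ is an exponential monomial.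

**Step 3: the $W_{M,k}$ span a dense subspace of $V$.** The annihilator of their span is
$$\bigcap_{M,k}W_{M,k}^\perp=\bigcap_{M,k}(I+M^k)^{\perp\perp}=\bigcap_{M,k}(I+M^k).$$
It contains $I$. Let $r$ lie in it, with image $\bar r\in R/I$. For each maximal ideal $M\supseteq I$, the image of $\bar r$ in the local ring $(R/I)_M$ lies in every power of the maximal ideal. The ring $R$ is Noetherian, hence so is $(R/I)_M$, and Krull's intersection theorem says that this image is $0$. So for each maximal ideal of $R/I$, some element outside it kills $\bar r$. The annihilator of $\bar r$ is therefore contained in no maximal ideal, and $\bar r=0$, that is, $r\in I$.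

So the annihilator of the span is exactly $I$, and the closed span is $I^\perp=V$. Together with Step 2, $V$ is synthesizable. $\square$

## 2. Metric pairs, virtual diagrams, and the problem

**Definition (metric pair).** A *metric pair* $(X,d,A)$ is a metric space $(X,d)$ with a distinguished nonempty closed subset $A\subseteq X$. It is *separable* if $(X,d)$ is separable.

**Definition (diagrams).** $D(X,A)$ is the free commutative monoid on $X$ modulo the free commutative monoid on $A$. Its $1$-Wasserstein distance $W_1(\alpha,\beta)$ is the infimum of $\sum_i d(x_i,y_{\sigma(i)})$ over all representatives $\sum_ix_i$ of $\alpha$ and $\sum_iy_i$ of $\beta$ with the same number of points (points of $A$ may be added) and over all bijections $\sigma$.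

**Definition (virtual diagrams).** $K(X,A)$ is the Grothendieck group of $D(X,A)$. The distance $W_1$ extends uniquely to a translation-invariant metric $\rho$ on $K(X,A)$, namely
$$\rho(\alpha-\beta,\gamma-\delta)=W_1(\alpha+\delta,\gamma+\beta).$$
Lipschitz maps on $K(X,A)$ are taken with respect to $\rho$.

Every class in $D(X,A)$ has exactly one representative without points of $A$. So $D(X,A)$ is the free commutative monoid on $X\setminus A$, and $K(X,A)$ is the free abelian group on $X\setminus A$. For example, if $X=\{*,z\}$ and $A=\{*\}$, then $K(X,A)=\mathbb Z$ and $\rho(k,l)=|k-l|\,d(z,*)$: a matching of $k$ copies of $z$ with $l\le k$ copies must send at least $k-l$ copies to $*$, and this suffices.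

**Definition (quotient metric).** $X/A$ is $X$ with $A$ collapsed to a point, with the metric
$$\bar d(x,x')=\min\{d(x,x'),\ d(x,A)+d(x',A)\}.$$

The quotient map is $1$-Lipschitz and surjective, so $X/A$ is separable if $X$ is. An example: if $X=\mathbb R$ and $A=(-\infty,0]\cup[1,\infty)$, then $X/A$ is the image of $[0,1]$ under a $1$-Lipschitz map, so it is totally bounded although $X$ is not. In the other direction, let $X=\{(b,c)\in\mathbb R^2:b\le c\}$ with the sup metric, and let $A$ be the diagonal. Then $d((b,c),A)=(c-b)/2$, so the points $(n,n+1)$, $n\ge 1$, have mutual $\bar d$-distance $\min\{|n-n'|,1\}=1$. This $X/A$ is not totally bounded.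

**Definition (uniformly discrete subpair).** A set $Z$ with $A\subseteq Z\subseteq X$ is a *uniformly discrete subpair* if there is $\varepsilon>0$ with $\bar d(z,z')\ge\varepsilon$ for distinct points of $Z/A$.

In the last example, $Z=A\cup\{(n,n+1):n\ge1\}$ is one, with $\varepsilon=1/2$. For such $Z$, $(Z,d|_Z,A)$ is a metric pair, and inclusion induces a homomorphism $i_Z\colon K(Z,A)\to K(X,A)$. It is injective, being the inclusion of the free abelian group on $Z\setminus A$ into that on $X\setminus A$.

**Definition (uniformly discrete spectral synthesis).** Let $E$ be a complex Banach space and $f\colon K(X,A)\to E$ a map. Let $V_Z(f)\subseteq\mathbb C^{K(Z,A)}$ be the variety generated by the functions $\lambda\circ f\circ i_Z$ with $\lambda\in E^*$. Then $f$ has *uniformly discrete spectral synthesis* if $V_Z(f)$ is synthesizable for every uniformly discrete subpair $Z$.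

**Problem (conjecture).** Prove or disprove: if $(X,d,A)$ is a separable metric pair, $E$ a complex Banach space, and $f\colon K(X,A)\to E$ Lipschitz, then $f$ has uniformly discrete spectral synthesis.

Theorem 1 settles one case at once. If $Z\setminus A$ is finite, then $K(Z,A)\cong\mathbb Z^n$, so $V_Z(f)$ is synthesizable for every map $f$, Lipschitz or not. If $X/A$ is totally bounded, every uniformly discrete subset of it is finite, so every $f$ has uniformly discrete spectral synthesis. What changes when $Z\setminus A$ is infinite? Everything changes, as the following two theorems say.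

**Theorem 2 (disproof).** Let $X=\{*\}\cup\{z_{n,j}:n\ge1,\ 1\le j\le12\}$ with $d(x,y)=1$ for $x\ne y$, and let $A=\{*\}$. There is a bounded Lipschitz function $f\colon K(X,A)\to\mathbb R\subset\mathbb C$ such that $V_X(f)$ is not synthesizable. Since $Z=X$ is a uniformly discrete subpair, $f$ does not have uniformly discrete spectral synthesis.

This $X$ is countable, hence separable, so the conjecture is false.

**Theorem 3 (classification).** Let $(X,d,A)$ be any metric pair (separable or not) and let $E\ne0$ be any complex Banach space.

1. Let $Z$ be a uniformly discrete subpair. If $Z\setminus A$ is finite, then $V_Z(f)$ is synthesizable for every map $f\colon K(X,A)\to E$, Lipschitz or not. If $Z\setminus A$ is countably infinite, there is a bounded Lipschitz $f\colon K(X,A)\to E$ such that $V_Z(f)$ is not synthesizable.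
2. The following are equivalent: (a) $X/A$ is totally bounded; (b) every map $f\colon K(X,A)\to E$ has uniformly discrete spectral synthesis; (c) every bounded Lipschitz map $f\colon K(X,A)\to E$ has uniformly discrete spectral synthesis.

If $X$ is separable, then $Z/A\subseteq X/A$ is separable and uniformly discrete, hence countable, so part 1 covers every uniformly discrete subpair.

## 3. A quadratic form with infinitely many variables

Let us look for the point where the proof of Theorem 1 breaks for $G=\bigoplus_{n\ge1}\mathbb Z$. Step 2 used that a function with vanishing $k$-fold differences is a polynomial in finitely many additive functions. Take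
$$\varphi(x)=\sum_{n\ge1}x_n^2\qquad\Big(x\in\bigoplus_{n\ge1}\mathbb Z\Big).$$
Here $\Delta_g\varphi(x)=2\sum_nx_ng_n+\varphi(g)$, so all $3$-fold differences of $\varphi$ vanish. In the notation of Step 2, $\varphi$ is killed by $M^3$ with $M$ the ideal spanned by the $\delta_g-\delta_0$. But $\varphi$ involves infinitely many coordinates. With $\Delta_n=\Delta_{e_n}$ we find
$$\Delta_n\Delta_m\varphi=0\quad(n\ne m),\qquad \Delta_n^2\varphi=2\quad\text{for all }n.$$
These relations alone prevent synthesis, as the following lemma shows. It is the algebraic core of the disproof.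

**Lemma 4.** Let $G$ be a discrete abelian group, $T_1,T_2,\dots\in\mathbb C[G]$, and $c_1,c_2,\dots$ nonzero complex numbers. Suppose that $\varphi\in\mathbb C^G$ satisfies
$$T_nT_m\varphi=0\quad(n\ne m),\qquad c_nT_n^2\varphi=F\ne0\quad\text{for all }n, \tag{1}$$
with the same function $F$ for all $n$. Let $V$ be the variety generated by $\varphi$. Then $T_1^2$ annihilates every finite-dimensional translation-invariant subspace $W\subseteq V$, while $T_1^2\varphi\ne0$. In particular, $V$ is not synthesizable.

**Step 1: the relations pass to $V$.** The set of $\psi\in\mathbb C^G$ with $T_nT_m\psi=0$ for all $n\ne m$ and $c_nT_n^2\psi=c_1T_1^2\psi$ for all $n$ is closed, linear and translation-invariant, because the $T_n$ are continuous and commute with translations. It contains $\varphi$ by (1), so it contains $V$.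

**Step 2: finite dimension forces a linear relation.** Let $W\subseteq V$ be finite-dimensional and translation-invariant. Each $T_n$ is a finite combination of translations, so $T_n(W)\subseteq W$. Since $\operatorname{End}(W)$ is finite-dimensional, there are a finite set $S$ of indices and coefficients $b_n$ with $\sum_{n\in S}b_nT_n|_W=0$ and $b_k\ne0$ for some $k\in S$. Compose with $T_k$. All terms with $n\ne k$ vanish by Step 1, and what remains is $b_kT_k^2|_W=0$. Hence $T_k^2|_W=0$, and $T_1^2|_W=c_1^{-1}c_k\,T_k^2|_W=0$.

**Step 3: exponential monomials.** Let $\psi=P(a_1,\dots,a_r)\,m\in V$ be an exponential monomial. Its translate by $y$ is $x\mapsto P(a(x)+a(y))\,m(y)\,m(x)$, which lies in the span of the finitely many functions $a^\alpha m$ with $|\alpha|\le\deg P$. So the translates of $\psi$ span a finite-dimensional translation-invariant subspace of $V$, and $T_1^2\psi=0$ by Step 2. The closed linear span of all exponential monomials in $V$ thus lies in the closed subspace $\{\psi\in V:T_1^2\psi=0\}$. This does not contain $\varphi$, since $T_1^2\varphi=c_1^{-1}F\ne0$. $\square$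

So the variety of $\sum_nx_n^2$ is not synthesizable. Does this disprove the conjecture? No: this function is not Lipschitz. Take $X=\{*\}\cup\{z_n:n\ge1\}$ with all distances $1$ and $A=\{*\}$. Then $\rho(ke_n,0)\le|k|$, since each copy of $z_n$ can be matched with $*$, while $\varphi(ke_n)=k^2$.

Changing the function does not help as long as the operators are the $\Delta_n$. Indeed, let $f$ be Lipschitz on this $K(X,A)$ and suppose $\Delta_n\Delta_mf=0$ for $n\ne m$ and $c_n\Delta_n^2f=F$ for all $n$, with all $c_n\ne0$. Given $m$, choose $n\ne m$. Then $\Delta_mF=c_n\Delta_n(\Delta_n\Delta_mf)=0$. So $F$ is constant, and $k\mapsto f(ke_n)$ has constant second difference $F/c_n$. It is a quadratic polynomial in $k$ with leading coefficient $F/(2c_n)$. Since $|f(ke_n)-f(0)|\le L|k|$, it follows that $F=0$.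

## 4. What a bounded solution must look like

On a uniformly discrete group every bounded function is Lipschitz; we make this precise first, since it turns the metric question into a search for a bounded function.

**Lemma 5.** Let $Z$ be a subpair with $Z/A$ $\varepsilon$-separated. Then $\rho(i_Zg,i_Zh)\ge\varepsilon$ for distinct $g,h\in K(Z,A)$. Hence every bounded function $F_0\colon K(Z,A)\to\mathbb R$ has the form $f\circ i_Z$ with $f\colon K(X,A)\to\mathbb R$ bounded and Lipschitz.

**Step 1: separation.** Write $g=\alpha-\beta$ and $h=\gamma-\delta$ with $\alpha,\beta,\gamma,\delta\in D(Z,A)$. Since $g\ne h$, we have $\alpha+\delta\ne\gamma+\beta$ in $D(Z,A)$. So it suffices to show $W_1(\alpha,\beta)\ge\varepsilon$ for distinct $\alpha,\beta\in D(Z,A)$, with $W_1$ computed in $X$. Any representatives of $\alpha,\beta$ consist of points of $Z\setminus A$ together with points of $A$, so they lie in $Z$. If in a matching every pair $(x,y)$ satisfied $x=y$ or $x,y\in A$, the two multisets of points outside $A$ would coincide, so $\alpha=\beta$, a contradiction. Thus some pair has $[x]\ne[y]$ in $Z/A$, and the cost is at least $d(x,y)\ge\bar d(x,y)\ge\varepsilon$.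

**Step 2: extension.** Let $N=\sup|F_0|$ and $L=2N/\varepsilon$. By Step 1, $F_0\circ i_Z^{-1}$ is $L$-Lipschitz on $i_Z(K(Z,A))$: two distinct points are at distance at least $\varepsilon$, and the values differ by at most $2N=L\varepsilon$. By McShane's formula,
$$y\mapsto\inf_{s\in i_Z(K(Z,A))}\big(F_0(i_Z^{-1}s)+L\,\rho(y,s)\big)$$
is an $L$-Lipschitz extension to $K(X,A)$; the infimum is at least $-N$, so it is finite. Truncating to $[-N,N]$ keeps the Lipschitz constant and the values on $i_Z(K(Z,A))$. $\square$

So we want a *bounded* function satisfying (1) for suitable operators $T_n$. Split $G$ into blocks, $G=\bigoplus_{n\ge1}B$, and let $T_n$ be one fixed operator $Q\in\mathbb C[B]$ acting in block $n$. Suppose there are bounded real functions $s,u$ on $B$ with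
$$s(0)=1,\qquad|s|\le1,\qquad Qs=0,\qquad Q^2u=s. \tag{2}$$
Then $\sum_n2^{-n}u(x_n)\prod_{m\ne n}s(x_m)$ is a natural candidate. The quadratic form of Section 3 is of this shape without the factors $2^{-n}$, with $Q=\Delta$, $s=1$, $u(k)=\binom k2$, up to a multiple and an additive function; only the boundedness of $u$ is missing there.

**Blocks $B=\mathbb Z$ are too small.** Suppose $s,u$ are bounded on $\mathbb Z$ with $Qs=0$ and $Q^2u=s\neq 0$ for some Laurent polynomial $Q$. Then $Q\ne0$ and $Q^3u=0$. Let $W$ be the space of bounded $\varphi$ with $Q^3\varphi=0$. It is finite-dimensional, being contained in the solution space of a linear recurrence, and the shift acts on $W$ as an invertible isometry for the sup norm. All powers of the shift, positive and negative, are therefore bounded on $W$, so its eigenvalues have modulus $1$ and it has no nontrivial Jordan blocks. Hence $u(k)=\sum_\zeta c_\zeta\zeta^k$, a finite sum. From $Q^3u=\sum c_\zeta Q(\zeta)^3\zeta^k=0$ we get $Q(\zeta)=0$ whenever $c_\zeta\ne0$. So $Qu=0$ and $s=0$, a contradiction.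

**What a larger block offers.** The following is a guide, not part of the proof. Write functions on $B=\mathbb Z^N$ as Fourier transforms $x\mapsto\int e^{ix\cdot\theta}S(\theta)\,d\theta$ of distributions on the torus. An element $Q\in\mathbb C[B]$ becomes multiplication by a trigonometric polynomial $q$. Then $Qs=0$ and $Q^2u=s$ read $qS=0$ and $q^2U=S$. One-variable calculus suggests $S=\delta(q)$ and $U=\frac12\delta''(q)$, because $t\,\delta(t)=0$ and $t^2\delta''(t)=2\delta(t)$. Since $\delta(q)=\frac1{2\pi}\int e^{i\lambda q}\,d\lambda$, and two derivatives of $\delta$ bring in a factor $-\lambda^2$, the functions wanted are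
$$\int_{\mathbb R}\lambda^p\Big(\int e^{i\lambda q(\theta)+ix\cdot\theta}\,d\theta\Big)d\lambda ,\qquad p=0,2.$$
They are bounded if the inner oscillatory integral decays fast in $\lambda$, *uniformly in $x$*. For $q=\sum_j\cos\theta_j$ the inner integral is a product of $N$ one-dimensional integrals, and each contributes a decay $|\lambda|^{-1/3}$. To integrate $\lambda^2|\lambda|^{-N/3}$ at infinity we need $N>9$. We take $N=12$: the exponent becomes $4$, and the evenness of $12$ will give a positivity.

## 5. Two bounded functions on $\mathbb Z^{12}$

Let $B=\mathbb Z^{12}$ and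
$$(Q\varphi)(x)=\tfrac12\sum_{j=1}^{12}\big(\varphi(x+e_j)+\varphi(x-e_j)\big).$$
We now prove that bounded real $s,u$ on $B$ with (2) exist. For $n\in\mathbb Z$ and $\lambda\in\mathbb R$ put
$$I_n(\lambda)=\frac1{2\pi}\int_{-\pi}^{\pi}e^{i\lambda\cos\theta+in\theta}\,d\theta,\qquad \Phi(x,\lambda)=\prod_{j=1}^{12}I_{x_j}(\lambda)\quad(x\in B).$$

**Step 1: decay in $\lambda$, uniform in $x$.** We recall van der Corput's lemma (Stein, *Harmonic Analysis*, Ch. VIII, Prop. 2), for $k\ge2$: if $h$ is smooth and real on $[a,b]$ with $|h^{(k)}|\ge\mu>0$ there, then $\big|\int_a^be^{ih}\,d\theta\big|\le c_k\mu^{-1/k}$, where $c_k$ depends only on $k$.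

Here $h(\theta)=\lambda\cos\theta+n\theta$, so $h''=-\lambda\cos\theta$ and $h'''=\lambda\sin\theta$; neither involves $n$. The points $\pm\pi/4,\pm3\pi/4$ divide $[-\pi,\pi]$ into five intervals, on each of which $|\cos\theta|\ge1/\sqrt2$ or $|\sin\theta|\ge1/\sqrt2$. So on each, $|h''|\ge|\lambda|/\sqrt2$ or $|h'''|\ge|\lambda|/\sqrt2$, and the integral over it is $O(|\lambda|^{-1/2})$ or $O(|\lambda|^{-1/3})$. Hence there is an absolute constant $C$ with $|I_n(\lambda)|\le C|\lambda|^{-1/3}$ for $|\lambda|\ge1$ and all $n$. Also $|I_n|\le1$ always.

So $|\Phi|\le1$, and $|\Phi(x,\lambda)|\le C^{12}|\lambda|^{-4}$ for $|\lambda|\ge1$. Since $1+|\lambda|\le2\max(1,|\lambda|)$, with $C'=16\max(1,C^{12})$ we obtain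
$$|\Phi(x,\lambda)|\le C'(1+|\lambda|)^{-4}\qquad\text{for all }x\in B,\ \lambda\in\mathbb R. \tag{3}$$

**Step 2: $Q$ acts as a derivative in $\lambda$.** Differentiating under the integral and using $\cos\theta=\frac12(e^{i\theta}+e^{-i\theta})$ gives $I_n'=\frac i2(I_{n+1}+I_{n-1})$, that is, $\frac12(I_{n+1}+I_{n-1})=-iI_n'$. Apply this in each factor and sum over $j$. By the product rule,
$$Q\Phi=-i\,\partial_\lambda\Phi. \tag{4}$$

**Step 3: the functions $u_p$ and their relations.** For $p=0,1,2$ put
$$u_p(x)=\int_{\mathbb R}\lambda^p\,\Phi(x,\lambda)\,d\lambda .$$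
By (3) these integrals converge absolutely, and $u_p$ is bounded on $B$. By (4) and integration by parts,
$$Qu_p=-i\int_{\mathbb R}\lambda^p\,\partial_\lambda\Phi\,d\lambda=ip\int_{\mathbb R}\lambda^{p-1}\Phi\,d\lambda .$$
Here the first integrand is integrable because $\partial_\lambda\Phi=iQ\Phi$ is a finite combination of values of $\Phi$, and the boundary terms $\lambda^p\Phi$ tend to $0$ by (3). For $p=0$ the right side is $0$. So $Qu_0=0$, $Qu_1=iu_0$, $Qu_2=2iu_1$, and therefore
$$Qu_0=0,\qquad Q^2u_2=2i\,Qu_1=-2u_0. \tag{5}$$

**Step 4: $u_0,u_2$ are real, and $u_0(0)>0$.** The substitution $\theta\mapsto-\theta$ gives $\overline{I_n(\lambda)}=I_n(-\lambda)$. So $\overline{\Phi(x,\lambda)}=\Phi(x,-\lambda)$ and $\overline{u_p}=(-1)^pu_p$; thus $u_0$ and $u_2$ are real. The substitution $\theta\mapsto\theta+\pi$ gives $I_0(-\lambda)=I_0(\lambda)$. So $I_0$ is real; it is continuous with $I_0(0)=1$. Hence $u_0(0)=\int I_0(\lambda)^{12}\,d\lambda>0$, because the integrand is continuous, nonnegative (an even power), and equal to $1$ at $0$.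

**Step 5: $|u_0(x)|\le u_0(0)$.** This is where $u_0$ behaves like the Fourier transform of a positive measure. Let $q(\theta)=\sum_j\cos\theta_j$. Multiplying out the product, $\Phi(x,\lambda)=(2\pi)^{-12}\int_{[-\pi,\pi]^{12}}e^{i\lambda q(\theta)+ix\cdot\theta}\,d\theta$. For $\epsilon>0$, Fubini and the Gaussian integral $\int_{\mathbb R} e^{-\epsilon\lambda^2+i\lambda q}\,d\lambda=\sqrt{\pi/\epsilon}\,e^{-q^2/4\epsilon}$ give
$$\int_{\mathbb R}e^{-\epsilon\lambda^2}\Phi(x,\lambda)\,d\lambda=(2\pi)^{-12}\int_{[-\pi,\pi]^{12}}e^{ix\cdot\theta}\sqrt{\pi/\epsilon}\;e^{-q(\theta)^2/4\epsilon}\,d\theta .$$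
The weight multiplying $e^{ix\cdot\theta}$ is positive, so the modulus of the right side is at most its value at $x=0$. Let $\epsilon\to0$ on the left, with dominated convergence by (3). This gives $|u_0(x)|\le u_0(0)$.

**Step 6: normalization.** Put $s=u_0/u_0(0)$ and $u=-u_2/(2u_0(0))$. Both are real and bounded. By Steps 4 and 5, $s(0)=1$ and $|s|\le1$. By (5), $Qs=0$ and $Q^2u=2u_0/(2u_0(0))=s$. So (2) holds.

## 6. A bounded function on $\bigoplus_n\mathbb Z^{12}$, and the proof of Theorem 2

Let $G=\bigoplus_{n\ge1}B$ with $B=\mathbb Z^{12}$, and write $e_{n,j}$ for the $j$-th basis vector of the $n$-th block. For $x=(x_n)_{n\ge1}\in G$ define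
$$F_0(x)=\sum_{n\ge1}2^{-n}\,u(x_n)\prod_{m\ne n}s(x_m),\qquad F(x)=\prod_{m\ge1}s(x_m).$$
The products are effectively finite, because $x_m=0$ for almost all $m$ and $s(0)=1$. This is the use of $s(0)=1$. Since $|s|\le1$, the $n$-th term is at most $2^{-n}\sup|u|$ in modulus. So the series converges absolutely and $|F_0|\le\sup|u|$. This is the use of $|s|\le1$ and of the weights $2^{-n}$. Thus $F_0$ is bounded and real. Also $F(0)=1$, so $F\ne0$.

Let $Q_n$ be $Q$ acting in the $n$-th block:
$$(Q_n\varphi)(x)=\tfrac12\sum_{j=1}^{12}\big(\varphi(x+e_{n,j})+\varphi(x-e_{n,j})\big).$$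
It is given by an element of $\mathbb C[G]$, hence is continuous, and it may be applied to the series for $F_0$ term by term.

**Proposition 6.** The variety generated by $F_0$ in $\mathbb C^G$ is not synthesizable. More precisely, $Q_1^2$ annihilates each of its finite-dimensional translation-invariant subspaces, while $Q_1^2F_0=\frac12F\ne0$.

**Proof.** We check hypothesis (1) of Lemma 4 with $T_n=Q_n$ and $c_n=2^n$, that is,
$$Q_nQ_mF_0=0\quad(n\ne m),\qquad 2^nQ_n^2F_0=F\ne0\quad\text{for all }n. \tag{6}$$

For the first relation, look at the $k$-th term of $F_0$. If $k\ne n$, the term depends on $x_n$ only through the factor $s(x_n)$, which is killed by $Q_n$ since $Qs=0$. If $k=n$, then $k\ne m$, and the factor $s(x_m)$ is killed by $Q_m$. The operators commute, so every term is killed.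

For the second relation, $Q_n^2$ kills all terms with $k\ne n$ for the same reason. In the $n$-th term it replaces $u(x_n)$ by $(Q^2u)(x_n)=s(x_n)$. So $Q_n^2F_0=2^{-n}F$.

Lemma 4 now gives the claim, with $Q_1^2F_0=\frac12F$. $\square$

**Proof of Theorem 2.** All distances between distinct points of $X$ are $1$ and $A$ is a single point. So $X/A=X$ and $\bar d=d$, because $d(x,*)+d(x',*)\ge1$ for $x\ne x'$. Hence $Z=X$ is a uniformly discrete subpair with $\varepsilon=1$. The group $K(X,A)$ is free abelian on $\{z_{n,j}\}$; identify it with $G$ via $z_{n,j}\leftrightarrow e_{n,j}$ and let $f=F_0$. By Lemma 5 with $Z=X$, distinct points of $K(X,A)$ have $\rho$-distance at least $1$, so the bounded function $f$ is $2\sup|f|$-Lipschitz. With $E=\mathbb C$, the functions $\lambda\circ f$ are the complex multiples of $F_0$, so $V_X(f)$ is the variety generated by $F_0$. By Proposition 6 it is not synthesizable. $\blacksquare$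

## 7. Synthesis for all maps exactly when $X/A$ is totally bounded

**Proof of Theorem 3, part 1, $Z\setminus A$ finite.** Here $K(Z,A)\cong\mathbb Z^n$, and by Theorem 1 every variety in $\mathbb C^{K(Z,A)}$ is synthesizable. In particular $V_Z(f)$ is, for every map $f$.

**Proof of Theorem 3, part 1, $Z\setminus A$ countably infinite.** The task is to transplant $F_0$ to $K(Z,A)$ and extend it to $K(X,A)$. Enumerate $Z\setminus A=\{z_{n,j}:n\ge1,\ 1\le j\le12\}$ without repetition, and identify $K(Z,A)$ with $G$ via $z_{n,j}\leftrightarrow e_{n,j}$. By Lemma 5 there is a bounded Lipschitz $f_0\colon K(X,A)\to\mathbb R$ with $f_0\circ i_Z=F_0$. Choose $0\ne e\in E$ and put $f=f_0\,e$, which is bounded and Lipschitz. For $\lambda\in E^*$ we have $\lambda\circ f\circ i_Z=\lambda(e)F_0$. By Hahn–Banach, $\lambda(e)$ takes every complex value, so these are exactly the multiples of $F_0$. Thus $V_Z(f)$ is the variety generated by $F_0$, which is not synthesizable by Proposition 6.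

**Proof of Theorem 3, part 2.**

*(a) implies (b).* If $X/A$ is totally bounded, every uniformly discrete subset of $X/A$ is finite: cover $X/A$ by finitely many sets of diameter less than $\varepsilon$; each contains at most one point of an $\varepsilon$-separated set. So $Z\setminus A$ is finite for every uniformly discrete subpair $Z$, and part 1 applies.

*(b) implies (c).* This is trivial.

*(c) implies (a).* Suppose $X/A$ is not totally bounded. Then for some $\varepsilon>0$ no finite family of $\varepsilon$-balls covers $X/A$, and choosing points one after another outside the balls already used gives an infinite sequence with pairwise $\bar d$-distances at least $\varepsilon$. We need a subpair, so the point $[A]$ has to be accommodated. At most one point of the sequence has distance less than $\varepsilon/2$ from $[A]$, since two such points would be at distance less than $\varepsilon$ from each other. Discard it if it exists. (In particular $[A]$ itself is no longer in the sequence.) Let $Z$ be the union of $A$ and the remaining points. Then $Z/A$ is $\varepsilon/2$-separated and $Z\setminus A$ is countably infinite. By part 1 there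 is a bounded Lipschitz $f\colon K(X,A)\to E$ with $V_Z(f)$ not synthesizable, which contradicts (c). $\blacksquare$

For instance, for the half-plane $\{b\le c\}$ with the sup metric and its diagonal, $X/A$ is not totally bounded (Section 2). So for every $E\ne0$ there is a bounded Lipschitz map on its group of virtual diagrams without uniformly discrete spectral synthesis, and the proof gives one with range in a real line inside $E$. For $X=\mathbb R$ with $A=(-\infty,0]\cup[1,\infty)$, in contrast, every map $K(X,A)\to E$ has uniformly discrete spectral synthesis, with no regularity assumed.
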